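# Dynamic covers by weighted rectangles with bounds that do not depend on the weights

## 1. Covering a point set that never changes

### 1.1 Weighted set systems and frequency

A **weighted set system** is a finite family of sets, each set $S$ with a positive real weight $w(S)$. For a set $Q$ of elements, each lying in some set of the family, $\mathrm{opt}(Q)$ is the minimum total weight of a subfamily that covers $Q$; so $\mathrm{opt}(\emptyset)=0$. For an element $e$, $\Lambda(e)$ is the list of *all* sets of the family that contain $e$. The system has **frequency** at most $f$ if $1\le|\Lambda(e)|\le f$ for every element $e$ that ever occurs.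

Our sets are closed axis-parallel boxes in $\mathbb R^d$ with $d$ fixed. The case to keep in mind is $d=2$, a family $\mathcal S$ of $m$ weighted rectangles. In this section the finite point set $P$ is fixed, and we want a cover of $P$ of weight at most a polylogarithmic factor times $\mathrm{opt}(P)$. Two tools suffice: a primal–dual procedure for systems of small frequency, and a way to give boxes small frequency. We use the real RAM: comparison, $+,-,\times,/$ on reals cost $O(1)$. Inside $O(\cdot)$, read $\log x$ as $\log(2+x)$.

### 1.2 Filling: a greedy primal–dual procedure

The aim is to build a cover together with a lower bound on $\mathrm{opt}$. The lower bound is a **feasible dual**: values $y_e\ge0$ with $\sum_{e\in S\cap X}y_e\le w(S)$ for all $S$. If a family $\mathcal C$ covers a set $A\subseteq X$, then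
$$w(\mathcal C)\ \ge\ \sum_{S\in\mathcal C}\ \sum_{e\in S\cap X}y_e\ \ge\ \sum_{e\in A}y_e. \tag{1}$$

Let all elements of a finite set $X$ be *active*, and raise their values at the same speed from a common level $\theta=0$. When the values in a set add up to its weight, take the set into the cover and freeze its active elements at the current level. We include a stopping threshold $R\ge0$; in this section $R=0$.

**Procedure $\mathrm{Fill}(X,R)$.** Write $X_S=S\cap X$. Start with $E=X$, $\theta=0$, $\mathrm{Cov}=\emptyset$, and $g(S)=0$, $c(S)=|X_S|$ for all $S$. While $|E|>R$:

* choose $S$ with $c(S)>0$ minimizing $\kappa(S)=\dfrac{w(S)-g(S)}{c(S)}$, put $\theta=\kappa(S)$, and add $S$ to $\mathrm{Cov}$;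
* for each $e\in X_S\cap E$: put $y_e=\theta$, remove $e$ from $E$, and for every $S'\in\Lambda(e)$ increase $g(S')$ by $\theta$ and decrease $c(S')$ by $1$.

At the end put $\mathrm{Rem}=E$, and $y_e=\theta$ (the last level) for $e\in\mathrm{Rem}$. Return $(\mathrm{Cov},\mathrm{Rem})$.

So $c(S)$ counts the active elements of $S$, $g(S)$ is the total value of its frozen elements, and $\kappa(S)$ is the level at which $S$ would become tight.

*Example.* Let $X=\{1,2,3\}$ with $A=\{1,2\}$, $B=\{2,3\}$, $C=\{3\}$ of weights $2,4,5$; here $f=2$. At first $\kappa(A)=1$, $\kappa(B)=2$, $\kappa(C)=5$. So $A$ is chosen and $1,2$ are frozen at $1$. Now $\kappa(B)=(4-1)/1=3$, so $B$ is chosen and $3$ is frozen at $3$. The cover $\{A,B\}$ has weight $6$, and the dual value $1+1+3=5$ is a lower bound for $\mathrm{opt}=6$. With $R=1$ the procedure stops after the first iteration with $\mathrm{Cov}=\{A\}$, $\mathrm{Rem}=\{3\}$, $y=(1,1,1)$.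

Let $r$ be the number of iterations, $\theta_i,E_i,g_i,c_i$ the values after iteration $i$ (with $\theta_0=0$, $E_0=X$), and $S_i$ the set chosen in iteration $i$. Write $y(A)=\sum_{e\in A}y_e$.

**Lemma 1.** Let the frequency be at most $f$.

1. $\theta_i\ge\theta_{i-1}$, and $g_i(S)+c_i(S)\,\theta_i\le w(S)$ for all $S$ and $i$.
2. $y$ is feasible: $y(X_S)\le w(S)$ for all $S$.
3. $y(X_{S_i})=w(S_i)$; the $S_i$ are distinct; each iteration freezes at least one element.
4. $|\mathrm{Rem}|\le R$; $\mathrm{Cov}$ covers $X\setminus\mathrm{Rem}$; $|\mathrm{Cov}|\le|X|$; $w(\mathrm{Cov})\le f\,y(X)$.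
5. The running time is $O(f|X|\log(f|X|+2))$.

*Proof.* (1) For $i=0$ the inequality reads $0\le w(S)$. Assume it for $i-1$. If $c_{i-1}(S)>0$, it says $\kappa(S)\ge\theta_{i-1}$ at the start of iteration $i$. Sets with $c_{i-1}(S)>0$ exist because $E_{i-1}\ne\emptyset$ and lists are nonempty. Hence $\theta_i=\min\kappa\ge\theta_{i-1}$. By minimality, $g_{i-1}(S)+c_{i-1}(S)\theta_i\le w(S)$ whenever $c_{i-1}(S)>0$; when $c_{i-1}(S)=0$ this is the induction hypothesis. Freezing an element at level $\theta_i$ moves $\theta_i$ from the second summand to the first, so $g(S)+c(S)\theta_i$ does not change, and the inequality holds for $i$.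

(2) We have $y(X_S)=g_r(S)+c_r(S)\theta_r$, because frozen elements contribute $g_r(S)$ and the others have value $\theta_r$. Apply (1). This includes $r=0$, where $y=0$.

(3) After iteration $i$ all elements of $X_{S_i}$ are frozen, so $c_i(S_i)=0$ and $S_i$ is never chosen again. Their total value is $g_{i-1}(S_i)+c_{i-1}(S_i)\theta_i=w(S_i)$ by the choice of $\theta_i$. As $c_{i-1}(S_i)>0$, something was frozen.

(4) The loop ends only when $|E|\le R$; it ends by (3). Every frozen element lies in the set whose choice froze it. There are at most $|X|$ iterations. Finally $w(\mathrm{Cov})=\sum_i y(X_{S_i})\le f\,y(X)$, since each element lies in at most $f$ sets.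

(5) Only the at most $f|X|$ sets that occur in the lists matter. Keep them in a search tree, each with its list $X_S$, its $g,c$, and its place in a heap keyed by $\kappa$ that contains the sets with $c>0$. The lists $X_S$ have total length at most $f|X|$, and each is scanned at most once, when $S$ is chosen. Each element is frozen at most once and then causes at most $f$ lookups and key changes, each of cost $O(\log(f|X|+2))$. $\square$

With $R=0$ the set $\mathrm{Rem}$ is empty, and (1), (2), (4) give a cover of $X$ of weight at most $f\,y(X)\le f\,\mathrm{opt}(X)$. No bound mentions the sizes of the weights.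

### 1.3 Dyadic boxes

A point may lie in all $m$ rectangles, so the frequency of $\mathcal S$ can be $m$. The purpose of this step is to replace $\mathcal S$ by a system of polylogarithmic frequency. Put
$$h=2+\lceil\log_2m\rceil,\qquad\text{so } 2^h\ge4m .$$

**Grid.** In each coordinate let $v_1<\dots<v_q$, $q\le2m$, be the distinct endpoints of the boxes. They give the elementary cells $\{v_1\},(v_1,v_2),\{v_2\},\dots,\{v_q\}$, at most $4m-1$ of them, numbered $0,1,2,\dots$ from the left. All numbers are below $4m\le2^h$. A point lying in some box has each coordinate in $[v_1,v_q]$, hence in an elementary cell, which binary search finds. So the point gets a cell $z\in\{0,\dots,2^h-1\}^d$, and at most $(4m-1)^d$ cells occur. A closed box corresponds to a product of integer intervals, and it contains a point if and only if this product contains the point's cell. From here on we also write $S$ for this product.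

**Dyadic intervals.** A dyadic interval of level $\ell$, $0\le\ell\le h$, is $[a2^\ell,(a+1)2^\ell)\cap\mathbb Z\subseteq[0,2^h)$. A *dyadic box* is a product of $d$ dyadic intervals.

**Lemma 2.** Each integer of $[0,2^h)$ lies in exactly $h+1$ dyadic intervals. Each nonempty integer interval $I\subseteq[0,2^h)$ is a disjoint union of at most $2h$ dyadic intervals, which can be listed in $O(h)$ time.

*Proof.* For each level, the dyadic intervals of that level partition $[0,2^h)$; there are $h+1$ levels. Two dyadic intervals are nested or disjoint, so the inclusion-maximal dyadic intervals contained in $I$ are disjoint, and they cover $I$ because singletons are dyadic. If one of them has level $h$, it is all of $I$ and is the only one. Otherwise fix a level $\ell<h$. Suppose three dyadic intervals $A<B<C$ of level $\ell$ lie in $I$. The sibling of $B$ (the other half of its parent) is an adjacent interval of level $\ell$, so it lies between $A$ and $C$ (possibly equal to one of them), hence in $I$. So the parent of $B$ lies in $I$ and $B$ is not maximal. Therefore a maximal interval of level $\ell$ is the leftmost or the rightmost of its level inside $I$. That gives at most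 two per level, at most $2h$ in total, and one finds them by testing two candidates per level. $\square$

*Example.* Let $d=1$, $m=2$, so $h=3$. The intervals $[0,2]$ and $[1,3]$ have cells $\{0\},(0,1),\{1\},(1,2),\{2\},(2,3),\{3\}$, numbered $0,\dots,6$. Then $[0,2]$ becomes $\{0,\dots,4\}=[0,4)\cup[4,5)$, and $[1,3]$ becomes $\{2,\dots,6\}=[2,4)\cup[4,6)\cup[6,7)$.

Taking products, every cell lies in exactly $(h+1)^d$ dyadic boxes, and every $S\in\mathcal S$ is the disjoint union of a set $\Delta(S)$ of at most $(2h)^d$ dyadic boxes. Define
$$\mathcal T=\bigcup_{S\in\mathcal S}\Delta(S),\qquad w'(B)=\min\{w(S):B\in\Delta(S)\},\qquad \rho(B)=\text{a minimizing }S,$$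
so $B\subseteq\rho(B)$ and $w(\rho(B))=w'(B)$.

**Lemma 3.** Let $P$ be covered by $\mathcal S$ and let $X$ be the set of cells occupied by $P$. If $\mathcal C\subseteq\mathcal T$ covers $X$ with $w'(\mathcal C)\le\alpha\,\mathrm{opt}_{\mathcal T}(X)$, then $\{\rho(B):B\in\mathcal C\}$ covers $P$ with weight at most $\alpha(2h)^d\,\mathrm{opt}(P)$.

*Proof.* If the cell of $p$ lies in $B\in\mathcal C$, it lies in $\rho(B)$, so $p\in\rho(B)$. The weight of $\{\rho(B)\}$ is at most $w'(\mathcal C)$. Let $\mathcal O\subseteq\mathcal S$ be an optimal cover of $P$. Then $\bigcup_{S\in\mathcal O}\Delta(S)$ covers $X$, and since $w'(B)\le w(S)$ for $B\in\Delta(S)$, its $w'$-weight is at most $(2h)^d\sum_{S\in\mathcal O}w(S)$. So $\mathrm{opt}_{\mathcal T}(X)\le(2h)^d\,\mathrm{opt}(P)$. $\square$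

The system $(\mathcal T,w')$ has frequency at most $f=(h+1)^d$; lists are nonempty because some $S\in\mathcal S$, hence some $B\in\Delta(S)$, contains the cell. Running $\mathrm{Fill}(X,0)$ on it and applying Lemma 3 gives the static result: **a fixed point set has a cover, computed without any dependence on the weights, of weight at most $(2h)^d(h+1)^d\,\mathrm{opt}(P)$.** For rectangles this factor is $O(\log^4m)$.

## 2. What insertions and deletions demand

Now $P$ starts empty and changes: points are inserted and deleted one at a time, and $\mathcal S$ stays fixed. Every point ever present is covered by $\mathcal S$. At most $n$ points are present at any time. After every update the algorithm must hold a subfamily of $\mathcal S$ covering the current $P$. Its *approximation factor* is at most $\alpha$ if the maintained weight is always at most $\alpha\,\mathrm{opt}(P)$. Its *worst-case update time* is the maximum time spent on a single update. A preprocessing step on $\mathcal S$ is allowed. The cover is explicit: each rectangle has a counter and is in the output if and only if the counter is positive.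

Let $W=\max_{S}w(S)/\min_{S}w(S)$. In the unweighted problem for $d$-dimensional boxes there are algorithms with approximation factor and worst-case update time $(\log m)^{O(d)}$, after near-linear preprocessing. The known algorithms for weights have bounds that also depend on $W$: for example, the factor carries an additional $\log W$, and the update time carries polylogarithmic factors in $Wn$. The question, posed in Arindam Khan, Aditya Lonkar, Saladi Rahul, Aditya Subramanian, Andreas Wiese, "Online and Dynamic Algorithms for Geometric Set Cover and Hitting Set", arXiv:2303.09524 (2023), is whether weighted 2-D rectangles admit bounds independent of $W$. We prove that they do.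

**Theorem A (bounded frequency).** Let $\mathcal T$ be a finite family of sets with arbitrary positive weights $w$. Elements are inserted and deleted one at a time, starting from $\emptyset$, with at most $N$ present at any time ($N\ge2$ known). When inserted, an element $e$ comes with the list $\Lambda(e)$ of all sets of $\mathcal T$ containing it, $1\le|\Lambda(e)|\le f$. Put $J=\lceil\log_2N\rceil$. There is a deterministic algorithm that explicitly maintains a cover of weight at most $(6J+1)f\cdot\mathrm{opt}$, with worst-case update time $O(f\log(fN)\log N)$ and $O(\log N)$ sets entering or leaving the output per update.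

**Theorem B (boxes).** Let $d\ge1$ be fixed, let $\mathcal S$ consist of $m$ weighted closed axis-parallel boxes in $\mathbb R^d$, and put $h=2+\lceil\log_2m\rceil$, $N=\max\{2,\min(n,(4m)^d)\}$, $J=\lceil\log_2N\rceil$. There is a deterministic algorithm with

* approximation factor at most $(2h)^d(h+1)^d(6J+1)=O(\log^{2d}m\cdot\log\min(n,m))$,
* worst-case update time $O(\log^{d+1}m\cdot\log\min(n,m))$,
* preprocessing time $O(m\log^{d+1}m)$.

All bounds are independent of $W$. The factor and the update time are at most $O(\log^{2d+1}m)$ and $O(\log^{d+2}m)$, independent of $n$. (If $n$ is not known, replace it by $\infty$.)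

For $d=2$: approximation factor $O(\log^4m\cdot\log\min(n,m))=O(\log^5m)$, worst-case update time $O(\log^3m\cdot\log\min(n,m))=O(\log^4m)$, preprocessing $O(m\log^3m)$. So the answer to the question is yes.

**Theorem C (black-box removal of $W$).** Let $0<\varepsilon\le1$ and let $\mathcal S$ be any fixed family of $m$ weighted sets covering every point ever present. Suppose that for each subfamily $\mathcal S'\subseteq\mathcal S$ with weight ratio at most $m+m^2/\varepsilon$ there is a dynamic algorithm, for points covered by $\mathcal S'$, with approximation factor $\alpha$ and update time $T$. Let $T_0$ be the time to find the minimum weight $c(p)$ of a set of $\mathcal S$ containing a given point $p$. Then, for arbitrary weights, there is an algorithm with approximation factor $(2+\varepsilon)\alpha$ and update time $T+T_0+O(\log m)$. The subfamilies it uses have total size at most $3m$.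

Section 1.3 carries over to moving points almost unchanged, so the work is in Theorem A.

## 3. Lazy rebuilding and the loss of dual value

A sensible first attempt for Theorem A: run $\mathrm{Fill}(X,0)$, keep its cover for a while, and rebuild after a constant fraction of $|X|$ updates. New elements can be handled separately; look only at deletions. Let $D\subseteq X$ be the deleted elements. The only lower bound at hand is (1), which now gives $\mathrm{opt}(X\setminus D)\ge y(X\setminus D)$, while the cover costs up to $f\,y(X)$. So the method needs an inequality such as
$$y(X)\le2\,y(X\setminus D). \tag{2}$$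

It fails after a single deletion. Let $X=\{x_1,\dots,x_k,z\}$ with sets $\{x_i\}$ of weight $1$ and $\{z\}$ of weight $M>1$. Then $y_{x_i}=1$ and $y_z=M$. When $z$ is deleted, $\mathrm{opt}$ drops from $k+M$ to $k$, and the kept cover is too heavy by the factor $1+M/k$. In this example one can simply discard $\{z\}$, but the point of failure is general: counting deletions does not control the lost dual value, because the values $y_e$ differ.

One can try to group elements by the scale of $y_e$, powers of $2$, and count deletions within each group. By Lemma 1, every value produced by $\mathrm{Fill}(X,0)$ lies between $\theta_1=w(S_1)/|X_{S_1}|\ge\min w/|X|$ and $\max w$ (feasibility in any set containing $e$), so there are $O(\log(W|X|))$ scales. Elements with private sets of weights $1,2,4,\dots,2^k$ have $y_e$ equal to these weights, so $\log_2W+1$ scales really are occupied. In this approach $W$ enters through the number of scales.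

## 4. Stopping the filling early

Look again at how $y(X)$ accumulates: while the level rises by $\theta_i-\theta_{i-1}$, every active element gains that much. If more than $R$ elements are active throughout and at most $R/2$ elements are ever deleted, then at every moment the deleted ones receive less than half of the current gain, whatever the level is. The danger comes only from the late phase in which few elements are active. So we stop the filling when at most $R$ elements are active, and leave those to somebody else. In the example of Section 3, with $R=2$ and $k\ge2$, all iterations happen at level $1$, because as long as more than two elements are active some $x_i$ is active. Hence $z$ ends in $\mathrm{Rem}$ with value $1$, not $M$.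

**Lemma 4 (robust covers).** Let $(\mathrm{Cov},\mathrm{Rem})=\mathrm{Fill}(X,R)$, let $D\subseteq X$ with $|D|\le R/2$, and let $Q'\supseteq X\setminus D$ be a set of elements. Then $w(\mathrm{Cov})\le2f\,\mathrm{opt}(Q')$. If $D=\emptyset$, then $w(\mathrm{Cov})\le f\,\mathrm{opt}(Q')$.

*Proof.* If $r=0$, then $\mathrm{Cov}=\emptyset$. Let $r\ge1$. For every $e\in X$,
$$y_e=\sum_{i=1}^r(\theta_i-\theta_{i-1})\,[e\in E_{i-1}]. \tag{3}$$
Indeed, an element frozen in iteration $i_0$ lies in exactly $E_0,\dots,E_{i_0-1}$, and the sum telescopes to $\theta_{i_0}$; an element of $\mathrm{Rem}$ lies in all of $E_0,\dots,E_{r-1}$ and gets $\theta_r$. The loop condition says $|E_{i-1}|>R$ for $1\le i\le r$, and $\theta_i-\theta_{i-1}\ge0$ by Lemma 1(1). Summing (3) over $D$,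
$$y(D)=\sum_{i=1}^r(\theta_i-\theta_{i-1})|D\cap E_{i-1}|\le\sum_{i=1}^r(\theta_i-\theta_{i-1})\frac R2\le\frac12\sum_{i=1}^r(\theta_i-\theta_{i-1})|E_{i-1}|=\frac12\,y(X).$$
So (2) holds: $y(X)\le2y(X\setminus D)$. A cover of $Q'$ covers $X\setminus D$, so $\mathrm{opt}(Q')\ge y(X\setminus D)$ by (1). Hence $w(\mathrm{Cov})\le f\,y(X)\le2f\,y(X\setminus D)\le2f\,\mathrm{opt}(Q')$. If $D=\emptyset$, the factor $2$ is not needed. $\square$

Note that $Q'$ may contain any number of new elements: insertions never hurt the bound, they only need to be covered.

The remaining at most $R$ elements are passed to a second structure with threshold $R/2$, its remainder to a third with $R/4$, and so on. This makes about $\log_2N$ layers. A layer whose input has $O(R)$ elements tolerates $R/2$ deletions, so it need be rebuilt only once in about $R$ updates, and a rebuild costs $O(fR\log(fR))$. That is $O(f\log(fN))$ per layer and update on average. Two things remain: a layer must also take the elements inserted since the layer above took its snapshot, and the time bound must hold for every single update.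

## 5. Layers of snapshots

From here to the end of Section 6 we are in the setting of Theorem A. Time $t=0,1,2,\dots$ counts processed updates. Each insertion creates a new record $e$ with insertion time $\tau(e)\ge1$ and deletion time $\delta(e)$, which is $\infty$ until the deletion happens. So
$$Q_t=\{e:\tau(e)\le t<\delta(e)\}$$
is the set present after update $t$; put $Q_t=\emptyset$ for $t\le0$. Layer $j$, $1\le j\le J$, works with period $2^j$ and threshold
$$R_j=8\cdot2^j .$$
Its *version* $s$ is based on the snapshot at time $s2^j$.

**Which versions fit together.** To make all updates cheap, version $s$ of layer $j$ will be computed during one period after its snapshot, put into the output during the next, be *in service* during the third, and be taken out during the fourth. So it is in service for $(s+2)2^j\le t<(s+3)2^j$. In other words, at time $t$ the version in service in layer $j$ is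
$$s_j=\lfloor t/2^j\rfloor-2,\qquad\text{with snapshot time } a_j=s_j2^j\le t. \tag{4}$$
Which version of layer $j+1$ is in service at that time? It is $s_{j+1}=\lfloor\lfloor t/2^j\rfloor/2\rfloor-2=\lfloor(s_j+2)/2\rfloor-2=\lfloor s_j/2\rfloor-1$, which depends on $s_j$ only. So with
$$\pi(s)=\lfloor s/2\rfloor-1\qquad\text{we have}\qquad \pi(s_j)=s_{j+1}, \tag{5}$$
and version $s$ of layer $j$ must take over the remainder of version $\pi(s)$ of layer $j+1$. Moreover $\lfloor t/2^j\rfloor\ge2\lfloor t/2^{j+1}\rfloor$ gives $s_j\ge2s_{j+1}+2$, hence
$$a_j\ge a_{j+1}. \tag{6}$$
The lengths of the four periods also explain $R_j$: a version is present in the output only until four periods after its snapshot, so it must survive fewer than $4\cdot2^j=R_j/2$ deletions.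

**Definition of the versions.** For all integers $s$, by downward recursion on $j$:
$$\mathrm{In}(J,s)=Q_{s2^J},$$
$$\mathrm{In}(j,s)=\{e\in Q_{s2^j}:\ e\in\mathrm{Rem}(j+1,\pi(s))\ \text{ or }\ \tau(e)>\pi(s)2^{j+1}\}\qquad(1\le j<J),$$
$$(\mathrm{Cov}(j,s),\mathrm{Rem}(j,s))=\mathrm{Fill}(\mathrm{In}(j,s),R_j).$$
For $s\le0$ everything is empty. Layer $0$ is recomputed at every update: with $\sigma=\lfloor t/2\rfloor-2=s_1$, let
$$\mathrm{In}(0,t)=\{e\in Q_t:\ e\in\mathrm{Rem}(1,\sigma)\ \text{ or }\ \tau(e)>2\sigma\},$$
and let $\mathrm{Cov}(0,t)$ be the cover returned by $\mathrm{Fill}(\mathrm{In}(0,t),0)$; it covers all of $\mathrm{In}(0,t)$.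

*Example.* At $t=13$ we get $s_1=4,\ a_1=8$; $s_2=1,\ a_2=4$; $s_3=-1,\ a_3=-8$. Indeed $\pi(4)=1$ and $\pi(1)=-1$. An element inserted at time $10$ and still present is in $\mathrm{In}(0,13)$. One inserted at time $6$ enters at layer $1$, since $a_2<6\le a_1$. One inserted at time $3$ enters at layer $2$, since $a_3<3\le a_2$.

**Step 1: the inputs are small.** This bounds the work per rebuild. First, $|\mathrm{In}(J,s)|\le N\le2^J$. For $1\le j<J$, $\mathrm{Rem}(j+1,\pi(s))$ has at most $R_{j+1}=16\cdot2^j$ elements, and at most one element is inserted per update, so the number inserted at times in $(\pi(s)2^{j+1},s2^j]$ is at most $(s-2\pi(s))2^j=(s-2\lfloor s/2\rfloor+2)2^j\le3\cdot2^j$. Hence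
$$|\mathrm{In}(j,s)|\le19\cdot2^j\quad(1\le j\le J),\qquad|\mathrm{In}(0,t)|\le R_1+(t-2\sigma)\le16+5=21. \tag{7}$$

**Step 2: the versions in service, with layer $0$, cover everything present.**

**Lemma 5.** For every $t\ge0$, $\ \mathrm{Cov}(0,t)\cup\bigcup_{j=1}^J\mathrm{Cov}(j,s_j)$ covers $Q_t$.

*Proof.* Let $e\in Q_t$. If $\tau(e)>a_1=2\sigma$, then $e\in\mathrm{In}(0,t)$, which $\mathrm{Cov}(0,t)$ covers. Otherwise let $j$ be the largest index in $\{1,\dots,J\}$ with $\tau(e)\le a_j$. We follow $e$ down from layer $j$.

It enters at layer $j$: since $\tau(e)\le a_j\le t<\delta(e)$, we have $e\in Q_{a_j}$. If $j=J$, then $e\in\mathrm{In}(J,s_J)$. If $j<J$, then $\tau(e)>a_{j+1}=\pi(s_j)2^{j+1}$ by the choice of $j$ and (5), so $e\in\mathrm{In}(j,s_j)$. By Lemma 1(4), $e$ is covered by $\mathrm{Cov}(j,s_j)$ or $e\in\mathrm{Rem}(j,s_j)$.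

It is handed down: suppose $1\le i<j$ and $e\in\mathrm{Rem}(i+1,s_{i+1})$. By (6), $\tau(e)\le a_j\le a_i\le t<\delta(e)$, so $e\in Q_{a_i}$. Since $s_{i+1}=\pi(s_i)$, the definition puts $e$ in $\mathrm{In}(i,s_i)$. So $e$ is covered by $\mathrm{Cov}(i,s_i)$ or $e\in\mathrm{Rem}(i,s_i)$.

Continuing, $e$ is covered by some $\mathrm{Cov}(i,s_i)$ or $e\in\mathrm{Rem}(1,s_1)=\mathrm{Rem}(1,\sigma)$. In the latter case $e\in\mathrm{In}(0,t)$ is covered by $\mathrm{Cov}(0,t)$. $\square$

*A small case.* Since $\mathrm{In}(j,s)\subseteq Q_{s2^j}$ has at most $N$ elements, a layer with $R_j\ge N$ covers nothing and passes everything on. If $N\le16=R_1$, this holds for all layers $j\ge1$, so by the proof above $\mathrm{In}(0,t)=Q_t$: the algorithm recomputes the cover of at most $16$ elements at every update.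

## 6. The pipeline: proof of Theorem A

**Schedule.** For $1\le j\le J$ and $s\ge1$:

* *Job* $(j,s)$, which computes $\mathrm{In}(j,s)$ and runs $\mathrm{Fill}$ on it, is executed in equal portions during updates $s2^j+1,\dots,(s+1)2^j$.
* The sets of $\mathrm{Cov}(j,s)$ are added to the output (counter $+1$) in equal portions during updates $(s+1)2^j+1,\dots,(s+2)2^j$.
* They are removed (counter $-1$) in equal portions during updates $(s+3)2^j+1,\dots,(s+4)2^j$.

At update $t$, moreover, $\mathrm{Cov}(0,t-1)$ is removed from the output, and $\mathrm{Cov}(0,t)$ is computed and added. A set is in the output if and only if its counter is positive. Within an update the change of $Q$ is recorded first.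

**Step 3: every job finds its input ready.** A job may use only what is finished when it starts. For $1\le j<J$, job $(j+1,\pi(s))$ is finished at time $(\pi(s)+1)2^{j+1}=\lfloor s/2\rfloor2^{j+1}\le s2^j$. The candidates for $\mathrm{In}(j,s)$ are the at most $R_{j+1}$ elements of $\mathrm{Rem}(j+1,\pi(s))$ and the at most $3\cdot2^j$ elements inserted at times in $(\pi(s)2^{j+1},s2^j]$, which are read from a log of insertions. All candidates have $\tau(e)\le s2^j$, so a candidate belongs to $Q_{s2^j}$ if and only if $\delta(e)>s2^j$. Its record answers this at any time after $s2^j$, and later deletions do not change the answer. So it does not matter that the job is spread over many updates.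

For $j=J$, $Q_{s2^J}$ consists of the elements with $\delta(e)>s2^J$ among $\mathrm{In}(J,s-1)=Q_{(s-1)2^J}$ and the insertions at times in $((s-1)2^J,s2^J]$; job $(J,s-1)$ is finished at time $s2^J$ (and $\mathrm{In}(J,0)=\emptyset$). For layer $0$, job $(1,\sigma)$ is finished at time $2(\sigma+1)=2\lfloor t/2\rfloor-2\le t-2$, and the insertions at times in $(2\sigma,t]$ are in the log.

**Step 4: storage.** This step fixes the data structures, so that the time can be counted. Records contain $\tau,\delta,\Lambda$. We keep three search trees: the present elements, to find a record when it is deleted; the log of insertions of the last $4\cdot2^J<8N$ updates, keyed by time; and the sets with positive counter. The log is long enough: job $(j,s)$ with $j<J$ reads times later than $\pi(s)2^{j+1}\ge(s-3)2^j$ and runs until update $(s+1)2^j$, job $(J,s)$ reads times later than $(s-1)2^J$, and layer $0$ looks back at most $5\le4\cdot2^J$ updates. The number of list entries in the output at any time is $O(N)$, by (7) and because each layer contributes boundedly many versions (Step 7), with $\sum_j19\cdot2^j=O(N)$. So each tree operation costs $O(\log N)$.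

To reuse memory, note that version $(j,s)$ is used for the last time at update $(s+4)2^j$. Indeed, the jobs $(j-1,s')$ with $\pi(s')=s$ have $s'\le2s+3$ and end at time $(s+2)2^j$ at the latest; job $(J,s+1)$ ends at time $(s+2)2^J$; and layer $0$ uses $\mathrm{Rem}(1,s)$ only for $t\le2s+5$. So the lists of version $(j,s)$ can be discarded in equal portions during the next $2^j$ updates. With reference counts, a record is freed when it is not present and neither the log nor any version refers to it. This costs $O(f)$ per update and layer, and $O(f)$ for the one log entry that expires.

**Step 5: time per update.** By (7) and Lemma 1(5), and since $2^j\le2^J<2N$, job $(j,s)$ takes $O(2^jf\log(fN))$ time; reading its $O(2^j)$ candidates costs $O(\log N)$ each and is included. Hence its portion per update is $O(f\log(fN))$. At any time exactly one period of length $2^j$ is running, so each layer runs at most one job at a time, and all $J=O(\log N)$ layers together cost $O(f\log(fN)\log N)$ per update. Since $|\mathrm{Cov}(j,s)|\le|\mathrm{In}(j,s)|\le19\cdot2^j$, and each layer has at most one version being added and at most one being removed, each layer adds at most $19$ and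 removes at most $19$ entries per update. Layer $0$ changes $O(1)$ entries and takes $O(f\log(f+2)+\log N)$ time. So $O(\log N)$ sets enter or leave the output per update, at cost $O(\log^2N)$ for the counters. The total is $O(f\log(fN)\log N)$.

**Step 6: the output covers $Q_t$.** For each layer $j$ with $s_j\ge1$ we have $(s_j+2)2^j\le t<(s_j+3)2^j$ by (4). Additions of $\mathrm{Cov}(j,s_j)$ ended with update $(s_j+2)2^j$, and removals begin with update $(s_j+3)2^j+1$, so all of $\mathrm{Cov}(j,s_j)$ is in the output. For $s_j\le0$ it is empty. $\mathrm{Cov}(0,t)$ is in the output as well. By Lemma 5 the output covers $Q_t$.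

**Step 7: the output is light.** If some entry of $\mathrm{Cov}(j,s)$ is in the output after update $t$, then $(s+1)2^j<t<(s+4)2^j$: its addition has begun and its removal is not complete. So $s$ lies in the open interval $(t/2^j-4,\ t/2^j-1)$ of length $3$, and at most $3$ versions per layer contribute. For such a version let $D$ be the set of elements of $\mathrm{In}(j,s)$ that are not in $Q_t$. As $\mathrm{In}(j,s)\subseteq Q_{s2^j}$, they were deleted in updates $s2^j+1,\dots,t$, so
$$|D|\le t-s2^j<4\cdot2^j=R_j/2 .$$
Lemma 4 with $X=\mathrm{In}(j,s)$, $R=R_j$ and $Q'=Q_t$ gives $w(\mathrm{Cov}(j,s))\le2f\,\mathrm{opt}(Q_t)$. For layer $0$, $\mathrm{In}(0,t)\subseteq Q_t$, and Lemma 4 with $D=\emptyset$ gives $w(\mathrm{Cov}(0,t))\le f\,\mathrm{opt}(Q_t)$. The total weight of the output is at most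
$$(3\cdot2\cdot J+1)\,f\,\mathrm{opt}(Q_t)=(6J+1)\,f\,\mathrm{opt}(Q_t). $$
This proves Theorem A. $\blacksquare$

## 7. Back to boxes: proof of Theorem B

**Preprocessing.** Sort the endpoints, compute $\Delta(S)$ for all $S$ by Lemma 2, and build a dictionary (search tree) of $\mathcal T$ with $w'$ and $\rho$. There are at most $m(2h)^d$ insertions, each of cost $O(\log(m(2h)^d))=O(\log m)$ for fixed $d$. In total this is $O(m\log^{d+1}m)$.

**Translating updates.** The elements for Theorem A are the cells occupied by points of $P$, kept in a search tree with multiplicities. An update of $P$ changes one multiplicity, so it causes at most one insertion or deletion of an element. The number of elements present is at most $\min(n,(4m-1)^d)\le N$. The cell of a point is found by binary search in $O(\log m)$. For an inserted cell, $\Lambda$ is found by looking up its $(h+1)^d$ dyadic boxes in the dictionary, in $O(\log^{d+1}m)$ time; it is nonempty, as seen in Section 1.3. Run the algorithm of Theorem A on $(\mathcal T,w')$ with $f=(h+1)^d$, and maintain the output $\{\rho(B):B\text{ in its cover}\}$ with counters.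

**Approximation.** Theorem A maintains a cover of the occupied cells of $w'$-weight at most $(6J+1)(h+1)^d$ times the optimum of $(\mathcal T,w')$. By Lemma 3, the output covers $P$ and has weight at most $(2h)^d(h+1)^d(6J+1)\,\mathrm{opt}(P)$.

**Time.** Since $N\le\max\{2,(4m)^d\}$ and $f=(h+1)^d$ with $d$ fixed, $\log(fN)=O(\log m)$. Also $\min(n,(4m)^d)\le\min(n,4m)^d$ and $\min(n,4m)\le4\min(n,m)$, so $\log N=O(\log\min(n,m))$. The update time is
$$O\big(f\log(fN)\log N+\log^{d+1}m\big)=O(\log^{d+1}m\cdot\log\min(n,m)),$$
and $6J+1=O(\log\min(n,m))$ gives the stated order of the factor. No bound involves the weights. $\blacksquare$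

For $d=2$ the factor is $4h^2(h+1)^2(6J+1)$, and $O(\log\min(n,m))$ rectangles enter or leave the output per update.

## 8. Splitting the weights into classes: proof of Theorem C

Theorem C is independent of Theorem A. It takes an algorithm that works for a bounded weight ratio and removes the bound. The reason is that points whose cheapest covering set is very light contribute little once one expensive point is present.

**Step 1: classes.** Put $\beta=1+m/\varepsilon$, so $m\beta=m+m^2/\varepsilon$. Let $b_1$ be the smallest weight, and $b_{i+1}$ the smallest weight that is at least $\beta b_i$, as long as one exists. Every weight lies in exactly one class $[b_i,\beta b_i)$. The classes are disjoint since $b_{i+1}\ge\beta b_i$. Given a weight $x$, take the largest $i$ with $b_i\le x$; if $x\ge\beta b_i$, then $b_{i+1}$ exists and is at most $x$, a contradiction. Let $P_i$ be the set of current points with $c(p)\in[b_i,\beta b_i)$; the class of $p$ depends only on $p$. Let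
$$\mathcal S_i=\{S\in\mathcal S:b_i\le w(S)\le m\beta b_i\}.$$
Its weight ratio is at most $m\beta$, and it covers every point of class $i$, because a cheapest set containing the point lies in $\mathcal S_i$. Run one copy of the given algorithm on each $(\mathcal S_i,P_i)$ and output the union, with counters. An update finds $c(p)$ in time $T_0$, the class by binary search in $O(\log m)$, and then affects one copy.

**Step 2: restricting to $\mathcal S_i$ costs nothing.** Taking a cheapest set for each point of $P_i$ uses at most $m$ distinct sets of weight below $\beta b_i$, so $\mathrm{opt}(P_i)\le m\beta b_i$. Hence an optimal cover of $P_i$ from $\mathcal S$ contains no set heavier than $m\beta b_i$. It contains no set lighter than $b_i$ either: such a set contains no point of $P_i$, and weights are positive. So the optimum over $\mathcal S_i$ equals $\mathrm{opt}(P_i)$, and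
$$\mathrm{opt}(P_i)\le\min\{\mathrm{opt}(P),\,m\beta b_i\}. \tag{8}$$

**Step 3: the sum over classes.** If $P=\emptyset$, all copies have weight $0$. Otherwise let $u$ be the largest index with $P_u\ne\emptyset$. Every set containing a point of $P_u$ has weight at least $b_u$, so $\mathrm{opt}(P)\ge b_u$. Also $b_i\le b_u\beta^{-(u-i)}$ for $i\le u$. Use the first bound in (8) for $i=u,u-1$ and the second for $i\le u-2$:
$$\sum_i\mathrm{opt}(P_i)\le2\,\mathrm{opt}(P)+m\beta b_u\sum_{k\ge2}\beta^{-k}=2\,\mathrm{opt}(P)+\frac{m}{\beta-1}\,b_u=2\,\mathrm{opt}(P)+\varepsilon b_u\le(2+\varepsilon)\,\mathrm{opt}(P).$$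
The output weighs at most $\alpha\sum_i\mathrm{opt}(P_i)\le(2+\varepsilon)\alpha\,\mathrm{opt}(P)$.

**Step 4: total size.** If $S\in\mathcal S_i$, then $b_i\le w(S)\le m\beta b_i\le\beta^2b_i$, because $m\le\beta$ for $\varepsilon\le1$. So $b_i\in[w(S)/\beta^2,w(S)]$. Consecutive $b_i$ differ by factors of at least $\beta$, so this holds for at most $3$ indices. Hence $\sum_i|\mathcal S_i|\le3m$. $\blacksquare$

With $\varepsilon=1$ the weight ratio inside a class is at most $m+m^2$. So in the factor and update time of an algorithm that depend on the weight ratio through $\log W$, Theorem C replaces $\log W$ by $O(\log m)$. For boxes and fixed $d$, a set $S$ contains $p$ if and only if some $B\in\Delta(S)$ contains the cell of $p$. Hence $c(p)=\min w'(B)$ over the $B\in\mathcal T$ containing that cell, and $T_0=O(\log^{d+1}m)$.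

## 9. Updates with integer weights of $O(\log m)$ bits

The algorithm of Theorem B computes with real weights during updates. This can be moved into the preprocessing.

**Proposition D (bounded precision).** In the setting of Theorem B, after preprocessing, updates need only integers of $O(\log m)$ bits in place of real weights. The approximation factor is then at most $3\cdot2\cdot(12J+2)(2h)^d(h+1)^d$, and the orders of time stated in Theorem B do not change.

**Step 1: integer weights in each class.** Apply the construction of Section 8 with $\varepsilon=1$ to the system $(\mathcal T,w')$, with $m'=|\mathcal T|\le m(2h)^d$ in place of $m$ and $\beta=1+m'$. In class $i$, with family $\mathcal T_i=\{B\in\mathcal T:b_i\le w'(B)\le m'\beta b_i\}$, use the integers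
$$\hat w(B)=\lceil w'(B)/b_i\rceil\in[1,m'\beta],\qquad \frac{w'(B)}{b_i}\le\hat w(B)\le\frac{2w'(B)}{b_i},$$
where the last inequality holds because $w'(B)/b_i\ge1$. If a cover has $\hat w$-weight at most $\alpha$ times the $\hat w$-optimum, then its $w'$-weight is at most $2\alpha$ times the $w'$-optimum.

Preprocessing sorts the weights $w'$, stores the rank of each box and the class of each rank, and stores for each $B$ the at most $3$ indices $i$ with $B\in\mathcal T_i$ and the values $\hat w$ there. Each such value is an integer between $1$ and $m'\beta$, found by binary search with $O(\log m)$ comparisons. As $m'=O(m\log^dm)$, all this takes $O(m\log^{d+1}m)$ time. In an update, the class of a cell is read off from the smallest rank in its list $\Lambda$, and its list in class $i$ consists of the boxes in $\Lambda$ that belong to $\mathcal T_i$; it is nonempty and has at most $f=(h+1)^d$ entries. Each class runs its own copy of the algorithm of Theorem A with the same $N$, set up when first used. The search trees of Section 6 start empty, so no time is spent on unused copies.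

**Step 2: a doubling version of $\mathrm{Fill}$.** Exact levels $\theta$ are replaced by powers of $2$. Let $|X|\le N$, which holds for all inputs in Section 5 because they are subsets of some $Q_t$. If $|X|\le R$, return $(\emptyset,X)$. Otherwise put $E_0=X$ and proceed in stages $k=0,1,\dots$. At stage $k$ all $e\in E_k$ have value $y_e=2^k/N$, and frozen elements keep their values. The *load* of $S$ is $\sum_{e\in X_S}y_e$. Let $\mathcal F_k$ be the family of sets that meet $E_k$ and have load exceeding $\hat w(S)/2$. Freeze the elements of $E_k$ lying in sets of $\mathcal F_k$, let $E_{k+1}$ be the rest of $E_k$, and double the values on $E_{k+1}$. Let $k^*$ be the last stage with $|E_{k^*}|>R$, and return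
$$\mathrm{Rem}=E_{k^*+1},\qquad\mathrm{Cov}=\bigcup_{k\le k^*}\mathcal F'_k.$$
Here $\mathcal F'_k\subseteq\mathcal F_k$ is obtained by scanning $\mathcal F_k$ and keeping a set only if it contains an element of $E_k$ that is in no previously kept set of $\mathcal F_k$.

**Step 3: it has the properties that Sections 5 and 6 use.**

*Size and coverage.* $\mathcal F'_k$ covers the elements frozen at stage $k$, and each kept set brings a new one of them, so $|\mathcal F'_k|\le|E_k\setminus E_{k+1}|$. Hence $\mathrm{Cov}$ covers $X\setminus\mathrm{Rem}$, $|\mathrm{Cov}|\le|X|$, and $|\mathrm{Rem}|\le R$ by the choice of $k^*$.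

*Loads never exceed $\hat w$.* At stage $0$ loads are at most $|X|/N\le1\le\hat w(S)$. A load of at most $\hat w(S)/2$ at most doubles when passing to the next stage. If the load of $S$ exceeds $\hat w(S)/2$ at stage $k$, then either $S$ does not meet $E_k$, or $S\in\mathcal F_k$ and all its elements in $E_k$ are frozen. In both cases $S$ has no element in $E_{k+1}$, and its load no longer changes.

*Termination.* Once $2^k/N>m'\beta/2$, every set meeting $E_k$ has load above $\hat w(S)/2$ and is in $\mathcal F_k$, so $E_{k+1}=\emptyset$. So there are $O(\log(m'\beta N))=O(\log m)$ stages.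

*Robustness.* Let $y$ be the values at stage $k^*$; they are feasible for $\hat w$. The sets in $\mathrm{Cov}$ come from distinct members of the families $\mathcal F_k$: a set of $\mathcal F_k$ does not meet $E_{k+1}$, so it is in no later $\mathcal F_{k'}$. Each has load greater than $\hat w/2$ under $y$, since its load does not change after stage $k$. So $\hat w(\mathrm{Cov})\le2f\,y(X)$. Furthermore
$$y_e=\sum_{k\le k^*}\big(2^k-\lfloor2^{k-1}\rfloor\big)\frac1N\,[e\in E_k].$$
An element frozen at stage $k_0\le k^*$ lies in exactly $E_0,\dots,E_{k_0}$, and the sum is $\frac1N(1+1+2+\dots+2^{k_0-1})=2^{k_0}/N$; an element of $\mathrm{Rem}$ lies in $E_0,\dots,E_{k^*}$ and has value $2^{k^*}/N$. The coefficients are positive, and $|E_k|>R$ for $k\le k^*$. So for $D\subseteq X$ with $|D|\le R/2$, exactly as in Lemma 4,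
$$y(D)=\sum_{k\le k^*}\frac{2^k-\lfloor2^{k-1}\rfloor}{N}|D\cap E_k|\le\frac12\sum_{k\le k^*}\frac{2^k-\lfloor2^{k-1}\rfloor}{N}|E_k|=\frac12\,y(X).$$
For $Q'\supseteq X\setminus D$ this gives $\hat w(\mathrm{Cov})\le2f\,y(X)\le4f\,y(X\setminus D)\le4f\,\mathrm{opt}(Q')$, and $\hat w(\mathrm{Cov})\le2f\,\mathrm{opt}(Q')$ if $D=\emptyset$. If $|X|\le R$, then $\mathrm{Cov}=\emptyset$ and both bounds are trivial.

*Precision and time.* $N$ times a value is a power of $2$, and $N$ times a load is an integer of size at most $Nm'\beta$, that is, of $O(\log m)$ bits. Testing whether the load exceeds $\hat w/2$ compares twice this integer with $N\hat w$. A stage costs $O(f|E_k|)$ to examine all sets in the lists of active elements, once these are linked to per-set data through a search tree built in $O(f|X|\log m)$ time. The lists $X_S$ scanned to build the $\mathcal F'_k$ have total length at most $f|X|$, since each $S$ is in at most one $\mathcal F_k$. With $O(\log m)$ stages the total is $O(f|X|\log m)$, which is the order that Section 6 needs, as $\log(fN)$ is replaced by $\log m$ here.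

**Step 4: the factor.** Sections 5 and 6 used only these properties of $\mathrm{Fill}$, so they go through with $2f$ replaced by $4f$ in layers $1,\dots,J$ and $f$ replaced by $2f$ in layer $0$. The factor in each class becomes $(3\cdot4J+2)f=(12J+2)(h+1)^d$ with respect to $\hat w$. Rounding costs a factor of at most $2$, the union over classes at most $2+\varepsilon=3$, and the passage from $\mathcal T$ back to $\mathcal S$ at most $(2h)^d$ by Lemma 3. Together this is $3\cdot2\cdot(12J+2)(2h)^d(h+1)^d$. Each update affects one class, so its cost is $O(f\log m\cdot\log N+\log^{d+1}m)=O(\log^{d+1}m\cdot\log\min(n,m))$. $\blacksquare$
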